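# A $2$-block with more real height-zero characters than real elements of $D/D'$

## 1. A family of blocks with $\mathrm{k}_{0,rv}(B)=|D:D'|$ and few real elements

**Theorem 1.** For all integers $m\ge 2$, $n\ge 1$ there are a finite group $G$ and a real $2$-block $B$ of $G$ with defect group $D\cong C_{2^m}\times (D_8)^n$ such that all irreducible characters in $B$ are real and
$$\mathrm{k}_{0,rv}(B)=\mathrm{k}_0(B)=|D:D'|=2^m4^n,$$
while the number $r(B)$ of $N_G(D)/D'$-real elements of $D/D'$ is
$$r(B)=2^m4^n-(2^m-2)(4^n-2^n)<\mathrm{k}_{0,rv}(B).$$

**Corollary.**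

* For $m=2$, $n=1$ the group has order $4032$, and $\mathrm{k}_{0,rv}(B)=16>12=r(B)$.
* For $m=n\ge 2$ we have $r(B)=3\cdot 4^n-2^{n+1}<3\cdot 4^n$ and $\mathrm{k}_{0,rv}(B)=8^n>(r(B)/3)^{3/2}$. Hence no bound $\mathrm{k}_{0,rv}(B)\le c\,r(B)$ with a constant $c$ holds, and more generally no bound $c\,r(B)^a$ with $a<3/2$ holds.

Here is what the words mean. Throughout, $(R,k,F)$ is a $2$-modular system: $R$ is a complete discrete valuation ring whose quotient field $k\subseteq\mathbb C$ has characteristic $0$ and whose residue field $F$ has characteristic $2$, and $k$, $F$ are splitting fields for all subgroups of $G$. Nothing will depend on its choice, provided it is large enough. The group $D$ is a defect group of $B$, and $D'$ is its derived subgroup. The number $\mathrm{k}_0(B)$ counts the irreducible ordinary characters of height $0$ in $B$, and $\mathrm{k}_{0,rv}(B)$ counts those among them that are real valued. A character is *real* if it is real valued. The block is *real* if it contains the complex conjugate of one (equivalently, every) irreducible character in it.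

If a group $H$ acts by conjugation on a set containing $x$ and $x^{-1}$, then $x$ is *$H$-real* if some element of $H$ conjugates $x$ to $x^{-1}$. Since $D'$ is normal in $N_G(D)$, the group $N_G(D)/D'$ acts on its normal subgroup $D/D'$, and $r(B)$ counts the elements of $D/D'$ that are real for this action.

The theorem answers a question from the paper "Real characters in blocks" by László Héthelyi, Erzsébet Horváth and Endre Szabó (arXiv:1103.3171, 2011).

**Conjecture (real version of Olsson's conjecture).** For a real $2$-block $B$ with defect group $D$, the number $\mathrm{k}_{0,rv}(B)$ is at most the number $r(B)$ of $N_G(D)/D'$-real elements of $D/D'$.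

By the Corollary the conjecture is false, already for a group of order $4032$. It does hold for nilpotent blocks, even with an exact formula; this is Theorem 2 in Section 7. We shall see what nilpotent blocks have that the blocks of Theorem 1 lack.

## 2. Heights, real blocks, and blocks over a subgroup of index two

Write $|G|_2=2^a$ and $|D|=2^d$. If $\chi\in\mathrm{Irr}(B)$, the $2$-part of $\chi(1)$ is $2^{a-d+h}$ with $h\ge 0$, and $h$ is the *height* of $\chi$. We use the following textbook facts.

1. In a group of odd order every irreducible character forms a $2$-block by itself, with trivial defect group. A $2$-group has exactly one $2$-block.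
2. The blocks of a direct product $H\times K$ are the products $b\otimes c$ of blocks, with $\mathrm{Irr}(b\otimes c)=\{\beta\times\gamma:\beta\in\mathrm{Irr}(b),\gamma\in\mathrm{Irr}(c)\}$. The product of defect groups is a defect group. Since degrees multiply and the exponents $a$, $d$ add, heights add.
3. Group automorphisms and complex conjugation permute the blocks. We write $\overline b$ for the block containing the conjugates of the characters of $b$.
4. (Brauer's first main theorem.) For a $2$-subgroup $Q$ of $G$, the blocks of $G$ with defect group $Q$ are in bijection with the blocks of $N_G(Q)$ with defect group $Q$.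
5. (Fong–Reynolds; see Navarro, *Characters and Blocks of Finite Groups*, Thm. 9.14.) Let $Y$ be normal in $G$ and let $b$ be a block of $Y$ with stabilizer $T$ in $G$. Block induction is a bijection from the blocks of $T$ covering $b$ to the blocks of $G$ covering $b$. For corresponding blocks, character induction is a height-preserving bijection of irreducible characters, and a defect group of the block of $T$ is a defect group of the block of $G$.

*Example.* Let $\theta$ be a nontrivial linear character of $C_3$. The $2$-block $\{\theta\}$ is not real, since $\overline\theta\ne\theta$. In $S_3=C_3\rtimes\langle e\rangle$ the element $e$ interchanges $\theta$ and $\overline\theta$, and the block covering $\{\theta\}$ is $\{\theta^{S_3}\}$, where $\theta^{S_3}$ is the real character of degree $2$. Its degree has $2$-part $2=|S_3|_2$, so its defect group is trivial: the block of $S_3$ has the same defect group as $\{\theta\}$. The element $e$ has made the block real without entering the defect group.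

The example is a general mechanism. For a character $\psi$ of a normal subgroup $Y$ put $\psi^e(y)=\psi(eye^{-1})$.

**Lemma 1.** Let $Y$ be a subgroup of index $2$ in $G$, let $e\in G\setminus Y$, and let $b$ be a block of $Y$ with defect group $D$ and $b^e=\overline b\neq b$. Then exactly one block $B$ of $G$ covers $b$. It is real, $D$ is a defect group of $B$, and $\psi\mapsto\psi^G$ is a height-preserving bijection $\mathrm{Irr}(b)\to\mathrm{Irr}(B)$. Moreover $\psi^G$ is real if and only if $\psi^e=\overline\psi$.

*Proof.* The stabilizer of $b$ in $G$ contains $Y$ and not $e$, so it is $Y$, and the only block of $Y$ covering $b$ is $b$. Fact 5 gives everything up to the reality statements. For $\psi\in\mathrm{Irr}(b)$ the restriction of $\psi^G$ to $Y$ is $\psi+\psi^e$, with $\psi\in b$ and $\psi^e\in\overline b$.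

The conjugate of $\psi^G$ is $\overline\psi^G=(\overline\psi^{\,e})^G$, and $\overline\psi^{\,e}$ lies in $\overline b^{\,e}=b^{e^2}=b$, because $e^2\in Y$. So $\overline{\psi^G}\in\mathrm{Irr}(B)$, and $B$ is real. Finally, $\psi^G$ is real if and only if $\overline\psi$ is a constituent of $\psi+\psi^e$. As $\overline\psi\in\overline b\ne b$, we have $\overline\psi\neq\psi$, so this means $\overline\psi=\psi^e$. $\square$

## 3. Cyclic defect groups by hand

Let $Z=C_{2^m}$ and $Y=C_3\times Z$, let $e$ be an involution inverting $C_3$, and let $b=\{\theta\times\lambda:\lambda\in\mathrm{Irr}(Z)\}$, with defect group $D=Z$. Here $b^e=\overline b\ne b$ because of the factor $\theta$, so Lemma 1 applies. All $2^m$ characters of $b$ are linear and have height $0$. Let us compare the two sides for two choices of the action of $e$ on $Z$.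

* *$e$ inverts $Z$.* Then $(\theta\times\lambda)^e=\overline\theta\times\overline\lambda$ for every $\lambda$, so all $2^m$ characters of $B$ are real. All elements of $D=Z$ are inverted by $e$, so $r(B)=2^m$.
* *$e$ centralizes $Z$.* Then $(\theta\times\lambda)^e=\overline\theta\times\lambda$, which equals $\overline\theta\times\overline\lambda$ only if $\lambda^2=1$. So $\mathrm{k}_{0,rv}(B)=2$. All of $G=N_G(D)$ centralizes $Z$, so the real elements are those with $c^2=1$, and $r(B)=2$.

In both cases the conjecture holds with equality.

## 4. $GL_3(2)$ and the inverse-transpose automorphism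

The next ingredient is a nonabelian simple group. Let $S=GL_3(2)$, of order $7\cdot 6\cdot 4=168$. Let $J\in S$ be the permutation matrix reversing the basis, so $J=J^T=J^{-1}$, and define
$$\sigma(g)=J\,(g^{-1})^T J\qquad(g\in S).$$
Inverse-transpose and conjugation by $J$ are automorphisms, hence so is $\sigma$. Since $(Jg^{-T}J)^{-1}=Jg^TJ$, we get $\sigma^2(g)=J(Jg^TJ)^TJ=J\,JgJ\,J=g$, so $\sigma^2=1$.

**(a) The automorphism $\sigma$ conjugates characters.** *We have $\chi\circ\sigma=\overline\chi$ for all $\chi\in\mathrm{Irr}(S)$.* A square matrix over a field is similar to its transpose, and similarity over $\mathbb F_2$ means conjugacy in $S$. So $\sigma(g)$ is conjugate to $(g^{-1})^T$, which is conjugate to $g^{-1}$. Thus $\chi(\sigma(g))=\chi(g^{-1})=\overline{\chi(g)}$.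

**(b) The Sylow subgroup is self-normalizing.** Let $U$ be the group of upper unitriangular matrices, of order $8$. As $168=8\cdot 21$, it is a Sylow $2$-subgroup. It is nonabelian and generated by the two involutions $1+e_{12}$ and $1+e_{23}$ (with $e_{ij}$ the matrix units); their products in the two orders are $1+e_{12}+e_{23}+e_{13}$ and $1+e_{12}+e_{23}$. So $U\cong D_8$.

The group $U$ is the stabilizer in $S$ of the standard full flag of $\mathbb F_2^3$, since over $\mathbb F_2$ the diagonal entries of an invertible triangular matrix are $1$. It fixes no other flag. Indeed, a fixed line is spanned by a fixed vector, the fixed space of $U$ is a line $\ell$, and $U$ acts nontrivially on the plane $\mathbb F_2^3/\ell$, where it fixes exactly one line. Now $N_S(U)$ permutes the flags fixed by $U$. There is only one, so $N_S(U)$ fixes it and $N_S(U)\le U$. Hence $N_S(U)=U$.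

**(c) The action of $\sigma$ on $U/U'$.** The map $g\mapsto(g_{12},g_{23})$ is a homomorphism from $U$ onto $\mathbb F_2^2$ with kernel $\{1,1+e_{13}\}$ of order $2$. The quotient is abelian and $U$ is not, so this kernel is $U'$, and $U/U'\cong\mathbb F_2^2$. For a matrix $M$ we have $(JM^TJ)_{ij}=M_{4-j,4-i}$. The position $(4-j,4-i)$ is below the diagonal exactly when $(i,j)$ is, so $\sigma(U)=U$. For $g\in U$ and $M=g^{-1}$ we have $M_{12}=g_{12}$ and $M_{23}=g_{23}$ in characteristic $2$. Hence
$$\sigma(g)_{12}=M_{23}=g_{23},\qquad \sigma(g)_{23}=M_{12}=g_{12}.$$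
So $\sigma$ swaps the two coordinates of $U/U'\cong\mathbb F_2^2$ and has exactly $2$ fixed points there.

**(d) Height-zero characters of the principal block.** The degrees of the irreducible characters of $S\cong PSL_2(7)$ are $1,3,3,6,7,8$ (ATLAS); check: $1+9+9+36+49+64=168$. By fact 4, the blocks of $S$ with defect group $U$ correspond to the blocks of $N_S(U)=U$ with defect group $U$. The $2$-group $U$ has one block, so the principal block $B_0(S)$ is the only block of $S$ with defect group $U$. A character of odd degree has $a-d+h=0$, hence $d=a$ and $h=0$; and in a block with $d=a$, height $0$ means odd degree. So $B_0(S)$ has exactly four height-zero characters, of degrees $1,3,3,7$.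

## 5. Complex conjugation on characters against inversion on $D/D'$

How might one try to prove the conjecture in the setting of Lemma 1? By that lemma, $\mathrm{k}_{0,rv}(B)$ is the number of height-zero $\psi\in\mathrm{Irr}(b)$ with $\psi^e=\overline\psi$. When $\mathrm k_0(b)=|D:D'|$ and $e$ normalizes $D$, a sensible plan is to look for a bijection from the height-zero characters of $b$ to $\mathrm{Irr}(D/D')$ that commutes with the action of $e$ and with complex conjugation. Such a bijection would give
$$\mathrm{k}_{0,rv}(B)=\#\{\lambda\in\mathrm{Irr}(D/D'):\lambda^e=\overline\lambda\},$$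
and the following standard count would finish the proof.

**Lemma 2.** Let $A$ be a finite abelian group and $\alpha$ an automorphism of $A$. Then the number of $\lambda\in\mathrm{Irr}(A)$ with $\lambda\circ\alpha=\overline\lambda$ equals the number of $x\in A$ with $\alpha(x)=x^{-1}$.

*Proof.* Let $E(x)=x\,\alpha(x)$, an endomorphism of $A$. The condition $\lambda\circ\alpha=\overline\lambda$ says $\lambda(x\alpha(x))=1$ for all $x$, that is, $\lambda$ is trivial on $E(A)$. The number of such $\lambda$ is $|A:E(A)|=|\ker E|$, and $\ker E=\{x:\alpha(x)=x^{-1}\}$. $\square$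

In Section 3 the map $\theta\times\lambda\mapsto\lambda$ does the job up to the harmless factor $\theta$: it turns the condition $\psi^e=\overline\psi$ into $\lambda^e=\overline\lambda$, and this is why the two sides agreed there.

The plan stops at $S$. The four height-zero characters of $B_0(S)$ would have to be matched with the four characters of $U/U'\cong\mathbb F_2^2$. Complex conjugation is trivial on $\mathrm{Irr}(\mathbb F_2^2)$. On the height-zero characters of $B_0(S)$ it is not trivial. To see this, take an element of order $7$ with characteristic polynomial $x^3+x+1$. Its inverse has characteristic polynomial $x^3+x^2+1$, so $S$ has a nonreal class and hence a nonreal irreducible character. The degrees $1,6,7,8$ occur once each, so those characters are real; the two characters of degree $3$ must therefore be nonreal and conjugate to each other. So no bijection commutes with complex conjugation.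

The automorphism $\sigma$ makes the mismatch visible as a count. By (a), all four height-zero $\chi$ satisfy $\chi\circ\sigma=\overline\chi$, while by (c) only two elements of $U/U'$ are inverted by $\sigma$, since inversion on $U/U'$ is trivial and $\sigma$ is not.

This alone does not contradict the conjecture. Take $G=(C_3\times S)\rtimes\langle e\rangle$, where $e$ inverts $C_3$ and acts as $\sigma$ on $S$, and the block covering $\{\theta\}\otimes B_0(S)$. Lemma 1 gives four real height-zero characters. But $D/D'=\mathbb F_2^2$, and every element there equals its inverse: the identity inverts what $e$ does not. The comparison is $4$ against $4$.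

So the identity must be kept from inverting the elements that $e$ misses. The factor $Z=C_{2^m}$ with $m\ge 2$ and $e$ acting by inversion does this. It costs nothing on the character side, by Section 3. On the element side, if $c\in Z$ has $c^2\ne1$, the pair $(c,v)\in Z\times U/U'$ can only be inverted by the coset of $e$, and $e$ inverts it only if it fixes $v$. For $m=1$ every $c$ has $c^2=1$ and nothing is gained, which is why $m\ge2$ is required.

The factor $C_3$ is needed as well. Without it, $e$ would lie in a defect group: the principal block of $(Z\times S)\rtimes\langle e\rangle$ has a full Sylow $2$-subgroup, which is larger than $Z\times U$, as its defect group.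

## 6. Proof of Theorem 1 and the Corollary

Let $m\ge2$, $n\ge1$, $Z=C_{2^m}$, and
$$Y=C_3\times Z\times S^n,\qquad G=Y\rtimes\langle e\rangle,\quad e^2=1,$$
where $e$ inverts $C_3$, inverts $Z$, and acts as $\sigma$ on each factor $S$. Each of these is an automorphism whose square is the identity, so $G$ exists.

**Step 1: the block.** *We choose a nonreal block of $Y$ that $e$ moves to its conjugate.* Let $\theta$ be a nontrivial linear character of $C_3$ and let $b$ be the product of the block $\{\theta\}$, the unique block of $Z$, and $n$ copies of $B_0(S)$. By fact 2,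
$$\mathrm{Irr}(b)=\{\theta\times\lambda\times\chi_1\times\dots\times\chi_n:\ \lambda\in\mathrm{Irr}(Z),\ \chi_i\in\mathrm{Irr}(B_0(S))\},$$
and $D:=Z\times U^n$ is a defect group of $b$; it is a Sylow $2$-subgroup of $Y$. For $\psi=\theta\times\lambda\times\chi_1\times\dots\times\chi_n\in\mathrm{Irr}(b)$, part (a) gives
$$\psi^e=\overline\theta\times\overline\lambda\times(\chi_1\circ\sigma)\times\dots\times(\chi_n\circ\sigma)=\overline\theta\times\overline\lambda\times\overline{\chi_1}\times\dots\times\overline{\chi_n}=\overline\psi.\tag{1}$$
So $b^e=\overline b$. The characters of $\overline b$ lie over $\overline\theta\ne\theta$, so $\overline b\neq b$. Lemma 1 applies: there is a unique block $B$ of $G$ covering $b$, it is real, $D$ is a defect group of it, and induction is a height-preserving bijection $\mathrm{Irr}(b)\to\mathrm{Irr}(B)$.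

**Step 2: every character of $B$ is real.** *This makes $\mathrm{k}_{0,rv}(B)=\mathrm k_0(B)$.* Every element of $\mathrm{Irr}(B)$ is $\psi^G$ with $\psi\in\mathrm{Irr}(b)$. By (1) and Lemma 1 it is real; directly,
$$\overline{\psi^G}=(\overline\psi)^G=(\psi^e)^G=\psi^G.$$

**Step 3: counting height-zero characters.** *We count in $b$ and transfer to $B$.* By fact 2 the height of $\psi$ is the sum of the heights of the $\chi_i$ in $B_0(S)$, since $\theta$ and $\lambda$ have height $0$. So $\psi$ has height $0$ exactly when all $\chi_i$ do. By (d) there are $2^m\cdot4^n$ such $\psi$, and hence $\mathrm{k}_{0,rv}(B)=\mathrm k_0(B)=2^m4^n$. Also $D'=1\times(U')^n$, so $|D:D'|=2^m4^n$.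

**Step 4: the action of $N_G(D)$ on $D/D'$.** *Only one nontrivial automorphism of $D/D'$ is induced.* By (b),
$$N_Y(D)=C_3\times Z\times N_S(U)^n=C_3\times Z\times U^n=C_3\times D.$$
By (c), $e$ normalizes $D$. Since $G=Y\cup Ye$, we get $N_G(D)=(C_3\times D)\langle e\rangle$. The subgroup $C_3\times D$ acts trivially on $D/D'$, because $C_3$ centralizes $D$ and $D/D'$ is abelian. Write $D/D'=Z\times V$ with $V=(\mathbb F_2^2)^n$. By (c), every element of the coset $(C_3\times D)e$ acts as
$$(c,v)\mapsto(c^{-1},v^\tau),$$
where $\tau$ swaps the two coordinates in each copy of $\mathbb F_2^2$. In particular $|C_V(\tau)|=2^n$.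

**Step 5: counting real elements.** *We determine which elements are inverted by neither coset.* Since $V$ has exponent $2$, $(c,v)^{-1}=(c^{-1},v)$. Therefore:

* an element of $C_3\times D$ inverts $(c,v)$ if and only if $c^2=1$;
* an element of $(C_3\times D)e$ inverts $(c,v)$ if and only if $v^\tau=v$.

So $(c,v)$ is not $N_G(D)/D'$-real exactly when $c^2\ne1$ and $v^\tau\neq v$. In $Z$ there are $2^m-2$ elements with $c^2\neq1$, and in $V$ there are $4^n-2^n$ elements with $v^\tau\ne v$. Both numbers are positive since $m\ge2$ and $n\ge1$. Hence
$$r(B)=2^m4^n-(2^m-2)(4^n-2^n)<2^m4^n=\mathrm{k}_{0,rv}(B).$$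
This proves Theorem 1. $\blacksquare$

**The case $m=2$, $n=1$.** Here $|G|=2\cdot3\cdot4\cdot168=4032$, $\mathrm{k}_{0,rv}(B)=16$ and $r(B)=16-2\cdot2=12$. With $Z=\langle z\rangle$, the four nonreal elements are $(z^{\pm1},(1,0))$ and $(z^{\pm1},(0,1))$. For instance, the conjugates of $(z,(1,0))$ under $N_G(D)$ are itself and $(z^{-1},(0,1))$, while its inverse is $(z^{-1},(1,0))$.

**The case $m=n\ge2$.** We expand:
$$r(B)=8^n-(2^n-2)(4^n-2^n)=8^n-\left(8^n-4^n-2\cdot4^n+2\cdot2^n\right)=3\cdot4^n-2^{n+1}<3\cdot4^n.$$
Hence $\mathrm{k}_{0,rv}(B)=8^n=(4^n)^{3/2}>(r(B)/3)^{3/2}$. If $a<3/2$, then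
$$\frac{\mathrm{k}_{0,rv}(B)}{r(B)^a}>3^{-3/2}\,r(B)^{3/2-a},$$
and the right side tends to infinity with $n$, because $r(B)=3\cdot4^n-2^{n+1}\to\infty$. So no bound $c\,r(B)^a$ with $a<3/2$ holds; $a=1$ is the linear case. This proves the Corollary. $\blacksquare$

## 7. Nilpotent blocks: the theorem and the language of subpairs

The plan of Section 5 does work when complex conjugation on characters is governed by inversion on $\mathrm{Irr}(D/D')$. Nilpotent blocks have this property.

**Theorem 2.** Let $B$ be a real nilpotent $2$-block of a finite group $G$ with maximal $B$-subpair $(D,b_D)$. Then there is $g\in N_G(D)$ with $(D,b_D)^g=(D,\overline{b_D})$, and for any such $g$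
$$\mathrm{k}_{0,rv}(B)=\#\{x\in D/D':gxg^{-1}=x^{-1}\}.$$
In particular the real version of Olsson's conjecture holds for nilpotent blocks.

**Definition (subpairs).** A *subpair* is a pair $(Q,f)$ with $Q$ a $2$-subgroup of $G$ and $f$ a block of $C_G(Q)$, viewed as a block idempotent of $FC_G(Q)$. Let $\mathrm{Br}_P:(FC_G(Q))^P\to FC_G(P)$ be the Brauer homomorphism, which truncates a sum to its terms in $C_G(P)$. One writes $(Q,f)\trianglelefteq(P,f_1)$ if $Q\trianglelefteq P$, $f$ is $P$-stable and $\mathrm{Br}_P(f)f_1=f_1$, and one lets $\le$ be the transitive closure. A *$B$-subpair* is one with $(1,B)\le(Q,f)$. All maximal $B$-subpairs are $G$-conjugate, and their first components are the defect groups of $B$. For a $2$-element $u$ we write $(u,f)$ for the subpair $(\langle u\rangle,f)$ together with $u$. We use $X^g=g^{-1}Xg$.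

**Definition (nilpotent block).** $B$ is *nilpotent* if $N_G(Q,f)/C_G(Q)$ is a $2$-group for every $B$-subpair $(Q,f)$.

*Examples.* If $G$ is a $2$-group, every $N_G(Q)/C_G(Q)$ is a $2$-group, so its block is nilpotent; here $D=G$, and $b_D$ is the only block of $Z(G)$. Every block with cyclic defect group is nilpotent for $p=2$, because the automorphism group of a cyclic $2$-group is a $2$-group. So the blocks of Section 3 are nilpotent. If $e$ inverts $Z$ and $m\ge2$, then $C_G(Z)=C_3\times Z$, we may take $b_D=\{\theta\times\lambda\}$, and $g=e$ works in Theorem 2: all $2^m$ elements satisfy $exe^{-1}=x^{-1}$. If $e$ centralizes $Z$, then $C_G(Z)=G$, $b_D=B=\overline{b_D}$, and $g=1$ works: exactly two elements satisfy $x=x^{-1}$. Both agree with Section 3.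

**Duality of subpairs.** *We need that complex conjugation acts on subpairs.* Let $\iota$ be the linear map on group algebras with $\iota(h)=h^{-1}$. It is an anti-automorphism, so it permutes block idempotents; on ordinary central idempotents $e_\eta=\frac{\eta(1)}{|H|}\sum_h\eta(h^{-1})h$ it sends $e_\eta$ to $e_{\overline\eta}$, so it sends the block $f$ to $\overline f$. It commutes with conjugation by elements of $G$, because $(ghg^{-1})^{-1}=gh^{-1}g^{-1}$, and with $\mathrm{Br}_P$, because $C_G(P)$ is closed under inversion. The relation $\mathrm{Br}_P(f)f_1=f_1$ involves commuting elements, since $f_1$ is central in $FC_G(P)$, so applying $\iota$ gives $\mathrm{Br}_P(\overline f)\overline{f_1}=\overline{f_1}$. Hence $(Q,f)\mapsto(Q,\overline f)$ preserves inclusion and conjugacy. If $B=\overline B$, it sends $B$-subpairs to $B$-subpairs.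

## 8. The Broué–Puig product

A class function $\lambda$ of $D$ is *fusion-stable* if $\lambda(u')=\lambda(u'')$ whenever $(u',f')$ and $(u'',f'')$ are contained in $(D,b_D)$ and are $G$-conjugate. For $B$-subpairs $(u,f)$ put $\lambda_{(u,f)}=\lambda(u')$, where $(u',f')\le(D,b_D)$ is $G$-conjugate to $(u,f)$. Every element of $G$ is uniquely $us$ with $u$ a $2$-element and $s\in C_G(u)$ of odd order. For $\chi\in\mathrm{Irr}(B)$ define
$$(\lambda*\chi)(us)=\sum_f\lambda_{(u,f)}\,\chi(us\hat f),\tag{2}$$
where $f$ runs over the blocks of $C_G(u)$ such that $(u,f)$ is a $B$-subpair, and $\hat f=\sum_{\eta\in\mathrm{Irr}(f)}e_\eta$ is the block idempotent in characteristic $0$. The same formula defines $\lambda*\xi$ for every class function $\xi$ of $G$, with $\xi$ extended linearly to the group algebra.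

*Example.* If $G=D$ is a $2$-group, each $C_G(u)$ has one block, $\hat f=1$, $s=1$, and $\lambda*\chi=\lambda\chi$ is the ordinary product.

From Broué–Puig, *A Frobenius theorem for blocks*, Invent. Math. 56 (1980), we use the following.

**Fact (BP).** If $B$ is nilpotent, every $\lambda\in\mathrm{Irr}(D)$ is fusion-stable, and for a fixed height-zero $\chi_0\in\mathrm{Irr}(B)$ the map $\lambda\mapsto\lambda*\chi_0$ is a bijection $\mathrm{Irr}(D)\to\mathrm{Irr}(B)$.

Two formal rules also belong to this product:
$$(\lambda*\chi)(1)=\lambda(1)\chi(1),\qquad \lambda*(\mu*\chi)=(\lambda\mu)*\chi.\tag{3}$$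
*Check of the first rule.* For $u=s=1$ the only $f$ in (2) is $B$ itself, $\lambda_{(1,B)}=\lambda(1)$, and $\chi(\hat B)=\chi(1)$.

*Check of the second rule.* Fix $u$ and put $H=C_G(u)$. For a class function $\xi$ of $G$ and a block $f$ of $H$, let $\xi^{(u,f)}(s)=\xi(us\hat f)$ on odd-order elements $s\in H$. If $\xi$ is irreducible with restriction $\sum_\eta m_\eta\eta$ to $H$, then
$$\xi(us\hat f)=\sum_{\eta\in\mathrm{Irr}(f)}m_\eta\eta(us)=\sum_{\eta\in\mathrm{Irr}(f)}m_\eta\frac{\eta(u)}{\eta(1)}\eta(s),$$
because $u$ is central in $H$. So $\xi^{(u,f)}$ lies in the span of the irreducible Brauer characters in $f$. By linearity this holds for all class functions $\xi$, and $\sum_f\xi^{(u,f)}(s)=\xi(us)$. Irreducible Brauer characters are linearly independent, so $\xi^{(u,f)}$ is the unique $f$-component of $s\mapsto\xi(us)$. Formula (2) now says that $\mu*\chi$ has $(u,f)$-component $\mu_{(u,f)}\chi^{(u,f)}$ if $(u,f)$ is a $B$-subpair, and $0$ otherwise. Applying $\lambda*$ multiplies by $\lambda_{(u,f)}$, and $\lambda_{(u,f)}\mu_{(u,f)}=(\lambda\mu)_{(u,f)}$, since all are values at the same $u'$. $\square$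

By the first rule, $\lambda*\chi_0$ has height $0$ if and only if $\lambda(1)=1$, since $\lambda(1)$ is a power of $2$. It also follows that all height-zero characters of a nilpotent block have the same degree. The block $B$ of Theorem 1 has height-zero characters of degrees $2$ and $2\cdot 7=14$ (take $\chi_1$ of degree $1$ or $7$ and the remaining $\chi_i$ trivial), so it is not nilpotent, as it must be.

We need two symmetries of the product, and write $*_{(D,b_D)}$ to show the subpair used.

**Symmetry 1.** If $B$ is real, $\overline{\lambda*_{(D,b_D)}\chi}=\overline\lambda*_{(D,\overline{b_D})}\overline\chi$. Conjugating coefficients (which lie in the field of $|G|$-th roots of unity) sends $e_\eta$ to $e_{\overline\eta}$, hence $\hat f$ to $\hat{\overline f}$. So $\overline{\chi(us\hat f)}=\overline\chi(us\hat{\overline f})$. If $(u',f')\le(D,b_D)$ is conjugate to $(u,f)$, then by duality $(u',\overline{f'})\le(D,\overline{b_D})$ is conjugate to $(u,\overline f)$. So the scalar $\overline{\lambda(u')}$ is the one attached to $\overline\lambda$ and $(u,\overline f)$ via $(D,\overline{b_D})$. As $f$ runs over the blocks in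 (2), so does $\overline f$.

**Symmetry 2.** For $g\in N_G(D)$ put $\lambda^g(x)=\lambda(gxg^{-1})$. Then $\lambda*_{(D,b_D)}\chi=\lambda^g*_{(D,b_D)^g}\chi$. Indeed, if $(u',f')\le(D,b_D)$ is conjugate to $(u,f)$, then $(u',f')^g\le(D,b_D)^g$ is also conjugate to $(u,f)$, and $\lambda^g(g^{-1}u'g)=\lambda(u')$.

## 9. A real height-zero character in every real $2$-block

One more ingredient guarantees that the count in Theorem 2 is not zero. It is due to R. Gow, *Real-valued and 2-rational group characters*, J. Algebra 61 (1979). Here is a proof from standard facts.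

**Lemma 3 (Gow).** A real $2$-block $B$ contains a real irreducible character of height zero.

*Proof.* The aim is to find a real character whose degree, after removing the factor common to $B$, is odd. Let $P$ be a Sylow $2$-subgroup of $G$, $|P|=2^a$, and for $\chi\in\mathrm{Irr}(B)$ let $m_\chi$ be the multiplicity of $\chi$ in the permutation character $(1_P)^G$. Write $\chi(1)=2^{a-d}c_\chi$ with an integer $c_\chi$; it is odd exactly when $\chi$ has height $0$. We claim that
$$N=\sum_{\chi\in\mathrm{Irr}(B)}m_\chi c_\chi\quad\text{is odd.}\tag{4}$$

Let $a_h=\frac1{|G|}\sum_{\chi\in\mathrm{Irr}(B)}\chi(1)\chi(h^{-1})\in R$ be the coefficient at $h$ of the block idempotent of $B$; it vanishes unless $h$ has odd order. Let $\lambda_B:Z(FG)\to F$ be the central character of $B$. It takes the value $1$ on the block idempotent, so there is a class $L$ of odd-order elements such that $a_L$ is nonzero modulo the maximal ideal of $R$ and $\lambda_B$ is nonzero on the class sum of $L$. By the min-max theorem such a class has defect group $D$, so $|L|=2^{a-d}q$ with $q$ odd. Let $C=L^{-1}$, let $C^+$ be its class sum, and let $x\in C$.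 We compute $f(x):=\sum_{\chi\in\mathrm{Irr}(B)} m_\chi\chi(x)$ in two ways.

First, $m_\chi=\frac1{|P|}\sum_{y\in P}\chi(y)$ (replacing $y$ by $y^{-1}$ if desired), so
$$f(x)=\frac1{|P|}\sum_{y\in P}\ \sum_{\chi\in\mathrm{Irr}(B)}\chi(y)\chi(x).$$
By weak block orthogonality the inner sum vanishes for $y\ne1$, since $x$ has odd order and $y$ is then a nontrivial $2$-element. So $f(x)=\frac1{|P|}\sum_\chi\chi(1)\chi(x)=\frac{|G|}{|P|}a_{x^{-1}}$. As $x^{-1}\in L$ and $|G|/|P|$ is odd, $f(x)$ is a unit of $R$.

Second, with $\omega_\chi(C^+)=|C|\chi(x)/\chi(1)\in R$ and $|C|=2^{a-d}q$,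
$$q\,f(x)=\sum_{\chi\in\mathrm{Irr}(B)}m_\chi c_\chi\,\omega_\chi(C^+)\equiv\lambda_B(C^+)\,N$$
modulo the maximal ideal, because all $\omega_\chi$ with $\chi\in\mathrm{Irr}(B)$ reduce to $\lambda_B$. The left side is a unit, so $N$ is nonzero in $F$, that is, odd. This proves (4).

Now $B$ is real and $(1_P)^G$ is real, so $m_{\overline\chi}c_{\overline\chi}=m_\chi c_\chi$, and the nonreal characters contribute an even number to $N$. Hence some real $\chi\in\mathrm{Irr}(B)$ has $m_\chi c_\chi$ odd. Then $c_\chi$ is odd, so $\chi$ has height zero. $\square$

## 10. Proof of Theorem 2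

**Step 1: the element $g$.** *It comes from conjugacy of maximal subpairs.* Since $B=\overline B$, duality shows that $(D,\overline{b_D})$ is again a maximal $B$-subpair. Maximal $B$-subpairs are $G$-conjugate, so $(D,b_D)^g=(D,\overline{b_D})$ for some $g\in G$, and comparing first components gives $g\in N_G(D)$. Fix any such $g$.

**Step 2: reality as an equation in $\mathrm{Irr}(D/D')$.** *We parametrize height-zero characters by linear characters and conjugate.* Fix a height-zero $\chi_0\in\mathrm{Irr}(B)$, and write $*$ for $*_{(D,b_D)}$. By Fact (BP) and (3), the height-zero characters of $B$ are the $\lambda*\chi_0$ with $\lambda\in\mathrm{Irr}(D/D')$, each obtained once. As $\overline{\chi_0}\in\mathrm{Irr}(B)$ has height $0$, we have $\overline{\chi_0}=\mu*\chi_0$ for a linear $\mu$. For linear $\lambda$, Symmetry 1, Step 1, Symmetry 2 (in the form $\overline\lambda=(\overline\lambda^{\,g^{-1}})^g$) and (3) give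
$$\overline{\lambda*\chi_0}=\overline\lambda*_{(D,b_D)^g}\overline{\chi_0}=\overline\lambda^{\,g^{-1}}*\overline{\chi_0}=\left(\overline\lambda^{\,g^{-1}}\mu\right)*\chi_0.$$
By injectivity, $\lambda*\chi_0$ is real if and only if $\lambda=\overline\lambda^{\,g^{-1}}\mu$, that is,
$$\lambda\cdot\lambda^{g^{-1}}=\mu.\tag{5}$$

**Step 3: counting solutions.** *The left side of (5) is an endomorphism, so its fibres are cosets of its kernel.* The map $\lambda\mapsto\lambda\lambda^{g^{-1}}$ is an endomorphism of the abelian group $\mathrm{Irr}(D/D')$. So (5) has either no solution or exactly $|K|$ solutions, where $K=\{\lambda:\lambda^{g^{-1}}=\overline\lambda\}$. Since $\lambda^{g^{-1}}(x)=\lambda(g^{-1}xg)$, Lemma 2 with $A=D/D'$ and $\alpha(x)=g^{-1}xg$ gives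
$$|K|=\#\{x\in D/D':g^{-1}xg=x^{-1}\}=\#\{x\in D/D':gxg^{-1}=x^{-1}\}.$$
For the last equality, apply conjugation by $g$ to $g^{-1}xg=x^{-1}$: it becomes $x=gx^{-1}g^{-1}$, and taking inverses gives $x^{-1}=gxg^{-1}$; the steps are reversible.

**Step 4: there is a solution.** *This excludes the value $0$.* By Lemma 3, $B$ contains a real character of height zero, so (5) is solvable and $\mathrm{k}_{0,rv}(B)=|K|$. This is the formula of the theorem. All $x$ counted are inverted by $g\in N_G(D)$, so they are $N_G(D)/D'$-real, and $\mathrm{k}_{0,rv}(B)\le r(B)$. $\blacksquare$
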